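\title{Separately polynomial functions on connected Baire groups}

\begin{abstract}
Let $G,H$ be connected topological Abelian groups that are Baire spaces, and let $f\colon G\times H\to\mathbb C$ be a generalized polynomial in each variable separately. It is known that $f$ is a generalized polynomial if one of the groups is metrizable or both are locally compact, and Kiss and Laczkovich asked whether these extra conditions are needed. We show in ZFC that they cannot be dropped: there is a Hausdorff locally convex real vector space $V$, with $V$ and $V\times V$ Baire, carrying a symmetric bilinear form that is separately continuous and discontinuous at every point. We also show that joint continuity is the only property that can fail, and that the conditions can be weakened; for instance, one locally compact factor suffices.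
\end{abstract}

\section{Introduction}

All topological groups in this paper are Abelian, Hausdorff and written additively. For a function $f\colon G\to\mathbb C$ on a group $G$ and $h\in G$, put $\Delta_hf(x)=f(x+h)-f(x)$. We say that $f$ has \emph{degree $\le n$} if
\[
\Delta_{h_1}\cdots\Delta_{h_{n+1}}f=0\qquad\text{for all }h_1,\dots,h_{n+1}\in G.
\]
This condition is purely algebraic. A \emph{generalized polynomial} on a topological group $G$ is a \emph{continuous} function $G\to\mathbb C$ that has degree $\le n$ for some integer $n\ge0$. The generalized polynomials of degree $\le0$ are the constants, those of degree $\le1$ are the constants plus continuous homomorphisms $G\to\mathbb C$, and on $G=\mathbb R$ one obtains the ordinary polynomials (Section~\ref{sec:degree}).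

Let $G,H$ be topological groups and give $G\times H$ the product topology. A function $f\colon G\times H\to\mathbb C$ is \emph{separately generalized polynomial} if $f(\cdot,y)$ is a generalized polynomial on $G$ for every $y\in H$ and $f(x,\cdot)$ is a generalized polynomial on $H$ for every $x\in G$. Every generalized polynomial on $G\times H$ has this property. The converse asks for two things that the definition does not grant: a bound on the degree that is uniform over all sections, and joint continuity. Recall that a topological space is \emph{Baire} if every countable intersection of dense open sets is dense; if a nonempty Baire space is a countable union of closed sets, one of them has nonempty interior.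

\begin{theorem}[{\cite[Theorem 3]{KL}}]\label{thm:KL}
Let $G,H$ be connected Baire topological groups, and suppose that either
\begin{itemize}
\item[(i)] at least one of $G$ and $H$ is metrizable, or
\item[(ii)] $G$ and $H$ are locally compact.
\end{itemize}
Then every separately generalized polynomial function $f\colon G\times H\to\mathbb C$ is a generalized polynomial on $G\times H$.
\end{theorem}

The question posed in \cite{KL} is whether conditions (i) and (ii) are necessary: \emph{if $G,H$ are connected Baire topological groups, is every separately generalized polynomial function on $G\times H$ a generalized polynomial?}

There are reasons to expect a positive answer. The algebraic half of the conclusion needs neither (i) nor (ii).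

\begin{theorem}\label{thm:degree}
Let $G,H$ be connected Baire topological groups and let $f\colon G\times H\to\mathbb C$ be separately generalized polynomial. Then there are $m,n$ such that $f(\cdot,y)$ has degree $\le m$ for all $y\in H$, $f(x,\cdot)$ has degree $\le n$ for all $x\in G$, and $\Delta_{u_1}\cdots\Delta_{u_{m+n+1}}f=0$ for all $u_1,\dots,u_{m+n+1}\in G\times H$. Hence $f$ is a generalized polynomial if and only if it is continuous.
\end{theorem}

Moreover, it is known that for connected Baire groups a separately generalized polynomial function with at least one point of joint continuity is a generalized polynomial. So a counterexample must be a separately continuous function on a product of Baire groups, with a rigid algebraic structure, that is discontinuous everywhere. Such a function exists.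

\begin{theorem}\label{thm:counter}
There are a Hausdorff locally convex real topological vector space $V$, with $V$ and $V\times V$ both Baire, and a symmetric bilinear form $B\colon V\times V\to\mathbb R$ such that all functions $B(\cdot,y)$ and $B(x,\cdot)$ are continuous, while $B$ is discontinuous at every point of $V\times V$. In particular, $V$ is a connected Baire topological group, and $B$ is separately generalized polynomial, of degree $\le1$ in each variable, but is not a generalized polynomial on $V\times V$.
\end{theorem}

The proof is carried out in ZFC. Degree $1$ in each variable is the smallest possible: if all sections $f(\cdot,y)$ have degree $\le0$, then $f(x,y)=f(0,y)$, which is a generalized polynomial on $G\times H$.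

Thus (i) and (ii) cannot simply be omitted. They are not optimal, however. The following condition contains both; in particular, it shows that in (ii) one locally compact factor suffices (Corollary~\ref{cor:classes}).

\begin{theorem}\label{thm:quotient}
Let $G,H$ be connected Baire topological groups. Suppose that one of them, say $G$, has a closed subgroup $N$ such that $G/N$ is metrizable and every continuous homomorphism $N\to\mathbb R$ is trivial (for example, $N$ compact). Then every separately generalized polynomial function $f\colon G\times H\to\mathbb C$ is a generalized polynomial.
\end{theorem}

Section~\ref{sec:degree} proves Theorem~\ref{thm:degree}. Section~\ref{sec:biadditive} looks at bi-additive functions, locates the step at which metrizability is used, and works out an example that misses being a counterexample by one property. Section~\ref{sec:interp} isolates an interpolation property of bilinear forms that yields Theorem~\ref{thm:counter}, and Section~\ref{sec:construction} constructs a form with this property. Section~\ref{sec:quotient} proves Theorem~\ref{thm:quotient}.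

\section{Bounding the degree}\label{sec:degree}

Let $T_uf(x)=f(x+u)$. Then $\Delta_u=T_u-\mathrm{id}$, and all operators $T_u$, $\Delta_u$ are linear and commute with one another.

\begin{lemma}\label{lem:basic}
Let $G,G'$ be topological groups.
\begin{itemize}
\item[(a)] A finite linear combination of generalized polynomials on $G$ is a generalized polynomial. If $p$ is a generalized polynomial of degree $\le d$ with $d\ge1$, then $\Delta_hp$ is a generalized polynomial of degree $\le d-1$.
\item[(b)] If $p$ is a generalized polynomial on $G$, $a\in G$, and $\sigma\colon G'\to G$ is a continuous homomorphism, then $x'\mapsto p(a+\sigma(x'))$ is a generalized polynomial on $G'$.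
\item[(c)] A function $q\colon G\to\mathbb C$ has degree $\le1$ if and only if $q-q(0)$ is additive.
\end{itemize}
\end{lemma}

\begin{proof}
(a) Degree $\le d$ implies degree $\le d+1$, so a linear combination has degree at most the largest of the bounds. The function $\Delta_hp$ is continuous and $\Delta_{h_1}\cdots\Delta_{h_d}(\Delta_hp)=0$.

(b) Write $p^\sigma(x')=p(a+\sigma(x'))$. It is continuous, and $\Delta_{h'}(p^\sigma)=(\Delta_{\sigma(h')}p)^\sigma$, so a degree bound for $p$ is one for $p^\sigma$.

(c) If $\Delta_h\Delta_kq=0$, evaluation at $0$ gives $q(h+k)-q(h)-q(k)+q(0)=0$, which says that $q-q(0)$ is additive. Conversely, if $q-q(0)$ is additive, then $\Delta_kq$ is the constant $q(k)-q(0)$, and $\Delta_h$ annihilates it.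
\end{proof}

\begin{example}\label{ex:R}
On $\mathbb R^k$, each $\Delta_h$ lowers the total degree of an ordinary polynomial, so a polynomial of total degree $d$ has degree $\le d$ in our sense. Conversely, let $p\colon\mathbb R\to\mathbb C$ be continuous of degree $\le d$. For $h>0$ let $P_h$ be the polynomial of degree at most $d$ that agrees with $p$ at $0,h,\dots,dh$. The equation $\Delta_h^{d+1}(p-P_h)=0$ is a linear recurrence along $h\mathbb Z$ of length $d+2$ whose first and last coefficients are $\pm1$, so $p-P_h$ vanishes on $h\mathbb Z$. For a positive integer $k$, the polynomials $P_{1/k}$ and $P_1$ agree on $\mathbb Z$ and hence are equal. So $p=P_1$ on $\mathbb Q$, and everywhere by continuity.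
\end{example}

The Baire property bounds the degree only on an open set. Connectedness spreads the bound over the whole group, through the following identity principle.

\begin{lemma}\label{lem:identity}
A generalized polynomial $p$ on a connected topological group $G$ that vanishes on a nonempty open set $U$ is identically $0$.
\end{lemma}

\begin{proof}
We use induction on a degree bound $d$ for $p$. If $d=0$, then $p$ is constant, hence $0$. Let $d\ge1$. Choose $u\in U$ and an open neighborhood $W$ of $0$ with $u+W+W\subset U$. For $h\in W$ and $x\in u+W$, both $x$ and $x+h$ lie in $U$, so $\Delta_hp$ vanishes on the open set $u+W$. It has degree $\le d-1$, so $\Delta_hp=0$ by the induction hypothesis. The set $P=\{h\in G:\Delta_hp=0\}$ of periods of $p$ is a subgroup containing $W$, hence open. An open subgroup is closed, because its complement is a union of cosets; so $P=G$ by connectedness. Thus $p$ is constant, hence $0$.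
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:degree}]
Let $A_n=\{x\in G: f(x,\cdot)\text{ has degree}\le n\}$. By hypothesis $\bigcup_nA_n=G$. For $y,k_1,\dots,k_{n+1}\in H$ consider the function
\[
x\longmapsto \bigl(\Delta_{k_1}\cdots\Delta_{k_{n+1}}f(x,\cdot)\bigr)(y)=\sum_{S\subset\{1,\dots,n+1\}}(-1)^{n+1-|S|}\,f\Bigl(x,\;y+\sum_{i\in S}k_i\Bigr).
\]
It is a finite linear combination of sections $f(\cdot,y')$, hence a generalized polynomial on $G$, and $A_n$ is the intersection of the zero sets of these functions. So $A_n$ is closed. Since $G$ is Baire, some $A_n$ has nonempty interior. For this $n$ each of the functions above vanishes on a nonempty open set, hence identically by Lemma~\ref{lem:identity}; that is, $A_n=G$. Exchanging the roles of $G$ and $H$ gives $m$.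

For $(h,k)\in G\times H$ we have $\Delta_{(h,k)}=T_{(0,k)}\Delta_{(h,0)}+\Delta_{(0,k)}$, because
\[
f(x+h,y+k)-f(x,y)=\bigl[f(x+h,y+k)-f(x,y+k)\bigr]+\bigl[f(x,y+k)-f(x,y)\bigr].
\]
Expand a product of $m+n+1$ operators $\Delta_{(h_i,k_i)}$ in this way. Each term contains at least $m+1$ factors $\Delta_{(h_i,0)}$ or at least $n+1$ factors $\Delta_{(0,k_i)}$. Since the operators commute, these factors can be applied first, and they annihilate $f$.
\end{proof}

For $G=H=\mathbb R$, continuity now comes for free. By Example~\ref{ex:R} every section $f(x,\cdot)$ is a polynomial of degree at most $n$, so $f(x,y)=\sum_{j=0}^nf(x,j)\,\ell_j(y)$, where $\ell_0,\dots,\ell_n$ are the Lagrange polynomials for the nodes $0,\dots,n$, and each summand is jointly continuous. This argument depends on finitely many nodes determining a section, which fails in infinite dimension.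

The next example shows that neither hypothesis of Theorem~\ref{thm:degree} can be omitted. Here and later we use that a proper linear subspace $M$ of a topological vector space has empty interior: if $a+U\subset M$ for a neighborhood $U$ of $0$, then $U\subset M$, and the multiples of $U$ cover the space.

\begin{example}\label{ex:hyp}
Let $E$ be the space of finitely supported real sequences, with unit vectors $e_1,e_2,\dots$, and let $f(x,y)=\sum_{n\ge1}x_n^ny_n^n$ on $E\times E$. Each section is an ordinary polynomial in finitely many coordinates, so $f$ is separately generalized polynomial for every group topology on $E$ in which the coordinates are continuous. The degrees are unbounded, since $f(x,e_n)=x_n^n$ and $\Delta_{e_n}^nx_n^n=n!\ne0$. With the discrete topology, $E$ is Baire, metrizable and locally compact, but not connected. With the topology of coordinatewise convergence, $E$ is connected and metrizable, but not Baire, being the union of the closed proper subspaces $E_n=\operatorname{span}\{e_1,\dots,e_n\}$.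
\end{example}

\section{Bi-additive functions and a near miss}\label{sec:biadditive}

By Theorem~\ref{thm:degree} the question concerns continuity alone, and the first case to examine is degree $1$ in each variable. A function $B\colon G\times H\to\mathbb R$ that is additive and continuous in each variable is separately generalized polynomial by Lemma~\ref{lem:basic}(c). For such functions continuity is decided at the origin.

\begin{lemma}\label{lem:bounded}
Let $B\colon G\times H\to\mathbb R$ be additive and continuous in each variable. If $B$ is bounded on $U\times U'$ for some neighborhoods $U,U'$ of $0$ in $G$ and $H$, then $B$ is continuous at every point. Otherwise $B$ is discontinuous at every point.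
\end{lemma}

\begin{proof}
For fixed $(a,b)$ we have
\[
B(a+x,b+y)=B(a,b)+B(a,y)+B(x,b)+B(x,y),
\]
and the first three terms on the right are jointly continuous in $(x,y)$. So $B$ is continuous at $(a,b)$ if and only if it is continuous at $(0,0)$. Continuity at $(0,0)$ implies boundedness on some $U\times U'$. Conversely, let $|B|\le M$ on $U\times U'$. For a positive integer $k$, the set $U_k=\{x:kx\in U\}$ is a neighborhood of $0$, and $|B(x,y)|=|B(kx,y)|/k\le M/k$ on $U_k\times U'$. Since $B(0,0)=0$, this is continuity at $(0,0)$.
\end{proof}

The following argument shows, in this case, what a condition such as (i) contributes.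

\begin{proposition}\label{prop:firstcountable}
Let $G$ be Baire and let $H$ have a countable neighborhood base $U_1,U_2,\dots$ at $0$. Then every $B\colon G\times H\to\mathbb R$ that is additive and continuous in each variable is continuous.
\end{proposition}

\begin{proof}
The sets $F_n=\{x\in G:|B(x,y)|\le1\text{ for all }y\in U_n\}$ are closed because each $B(\cdot,y)$ is continuous, and they cover $G$ because each $B(x,\cdot)$ is continuous and vanishes at $0$. So some $F_n$ contains a set $x_0+W$ with $W$ a neighborhood of $0$. For $x\in W$ and $y\in U_n$ we get $|B(x,y)|\le|B(x_0+x,y)|+|B(x_0,y)|\le2$, and Lemma~\ref{lem:bounded} applies.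
\end{proof}

Without a countable base, $G$ is covered by uncountably many such closed sets, and the Baire property says nothing about them. To exploit this, we take a bilinear form and give each factor the coarsest topology that makes the form separately continuous. Neighborhoods of $0$ then contain subspaces of finite codimension, and on these the form is unbounded. The difficulty is to make such a topology Baire on both sides.

\begin{example}\label{ex:nearmiss}
Let $G=\mathbb R^{\mathbb N}$, let $H=E$ be the space of Example~\ref{ex:hyp}, and let $\langle x,y\rangle=\sum_nx_ny_n$. Give $G$ the coarsest topology making all $\langle\cdot,y\rangle$ continuous, which is the product topology, and give $H$ the coarsest topology making all $\langle x,\cdot\rangle$ continuous.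

\emph{The form is discontinuous everywhere.} A neighborhood $U$ of $0$ in $G$ contains $te_n$ for all $t\in\mathbb R$ and all $n$ larger than some $N$. A neighborhood $U'$ of $0$ in $H$ contains the common kernel $W'$ of finitely many functionals. Since $W'$ has finite codimension, it is infinite dimensional and so is not contained in $E_N$. Thus there are $y\in W'$ and $n>N$ with $y_n\ne0$, and $\langle te_n,y\rangle=ty_n$ is unbounded on $U\times U'$.

\emph{$G$ is Baire,} being completely metrizable. \emph{$H$ is not Baire:} the coordinates $y_k=\langle e_k,y\rangle$ are continuous, so $H$ is the union of the closed proper subspaces $E_n$.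
\end{example}

The asymmetry has a simple source. The values $\langle x,e_n\rangle$ can be prescribed arbitrarily: for every real sequence $(c_n)$ some $x\in G$ has $\langle x,e_n\rangle=c_n$ for all $n$. On the other side, no $y\in H$ has $\langle e_n,y\rangle=1$ for all $n$. A proof of the Baire property produces countably many nested conditions on the values of the defining functionals and needs a point that meets them all; $G$ always contains such a point and $H$ does not. The next section turns this observation into a definition.

\section{Countably interpolating forms}\label{sec:interp}

\begin{definition}\label{def:interp}
A symmetric bilinear form $B$ on a real vector space $V$ is \emph{countably interpolating} if for every subspace $L\subset V$ spanned by a countable set and every linear functional $\varphi\colon L\to\mathbb R$ there is $x\in V$ with $B(x,v)=\varphi(v)$ for all $v\in L$.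
\end{definition}

Equivalently, the values $B(x,v)$ can be prescribed arbitrarily on any countable linearly independent set of vectors $v$. The Baire property will come from a statement about subsets of a product of lines. We say that $X\subset\mathbb R^I$ \emph{fills countable subproducts} if for every countable $C\subset I$ and every $c\colon C\to\mathbb R$ there is $x\in X$ with $x_i=c(i)$ for all $i\in C$.

\begin{lemma}\label{lem:baire}
Let $I$ be a set and let $X\subset\mathbb R^I$ fill countable subproducts. Then $X$ and $X\times X$ are Baire in the topologies inherited from the product topologies.
\end{lemma}

\begin{proof}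
Let $O_1,O_2,\dots$ be dense open subsets of $X$ and let $U\subset X$ be open and nonempty. We construct finite sets $F_1\subset F_2\subset\cdots\subset I$ and bounded open intervals $J_n(i)$, $i\in F_n$, such that the open sets $W_n=\{x\in X:x_i\in J_n(i)\text{ for all }i\in F_n\}$ are nonempty and
\[
W_n\subset W_{n-1}\cap O_n,\qquad \overline{J_n(i)}\subset J_{n-1}(i)\quad(i\in F_{n-1}),
\]
where $W_0=U$ and $F_0=\emptyset$. Suppose $W_{n-1}$ is given. Since $O_n$ is dense, there is a point $z\in W_{n-1}\cap O_n$. Since $W_{n-1}\cap O_n$ is open, there are a finite set $F_n\supset F_{n-1}$ and $\delta>0$ such that every $x\in X$ with $|x_i-z_i|<\delta$ for all $i\in F_n$ lies in $W_{n-1}\cap O_n$. For $i\in F_{n-1}$ we have $z_i\in J_{n-1}(i)$, so after decreasing $\delta$ we also have $[z_i-\delta,z_i+\delta]\subset J_{n-1}(i)$ for these finitely many $i$. Put $J_n(i)=(z_i-\delta,z_i+\delta)$ for $i\in F_n$. Then $z\in W_n$.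

Let $C=\bigcup_nF_n$, a countable set. Fix $i\in C$ and consider the $n$ with $i\in F_n$. The compact intervals $\overline{J_n(i)}$ are nested, so they have a common point $c(i)$, and $c(i)\in\overline{J_{n+1}(i)}\subset J_n(i)$ for each such $n$. By hypothesis there is $x\in X$ with $x_i=c(i)$ for all $i\in C$. Then $x\in W_n$ for every $n\ge1$, so $x\in U\cap\bigcap_nO_n$. Hence $X$ is Baire.

The set $X\times X\subset\mathbb R^I\times\mathbb R^I=\mathbb R^{I\times\{1,2\}}$ also fills countable subproducts, since values prescribed on a countable subset of $I\times\{1,2\}$ can be realized in the two factors independently. So $X\times X$ is Baire.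
\end{proof}

For a symmetric bilinear form $B$ on $V$, let $\tau_B$ be the coarsest topology on $V$ making all functionals $B(\cdot,v)$, $v\in V$, continuous. A neighborhood base at $a\in V$ consists of the sets $\{x:|B(x-a,v)|<\varepsilon\text{ for all }v\in D\}$ with $D\subset V$ finite and $\varepsilon>0$.

\begin{proposition}\label{prop:reduction}
Let $B$ be a countably interpolating symmetric bilinear form on an infinite dimensional real vector space $V$. Then $(V,\tau_B)$ and $B$ have all the properties listed in Theorem~\ref{thm:counter}.
\end{proposition}

\begin{proof}
\emph{The topology.} Let $I$ be a basis of the vector space $V$ and define the linear map $j\colon V\to\mathbb R^I$ by $j(x)=(B(x,v))_{v\in I}$. Every $B(\cdot,w)$ is a finite linear combination of the $B(\cdot,v)$ with $v\in I$, so $\tau_B$ is the coarsest topology making $j$ continuous. The map $j$ is injective: if $x\ne0$, interpolation on $L=\mathbb Rx$ gives $y$ with $B(y,x)=1$; by symmetry $B(x,y)=1$, so the functional $B(x,\cdot)$ is nonzero on some basis vector. Hence $j$ is a linear homeomorphism of $(V,\tau_B)$ onto the subspace $j(V)$ of $\mathbb R^I$, and $(V,\tau_B)$ is a Hausdorff locally convex topological vector space. It is connected, since $t\mapsto tx$, $t\in[0,1]$,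 is a path from $0$ to $x$.

\emph{The Baire property.} If $C\subset I$ is countable, then any $c\colon C\to\mathbb R$ extends to a linear functional on $\operatorname{span}C$, and interpolation gives $x\in V$ with $B(x,v)=c(v)$ for all $v\in C$. So $j(V)$ fills countable subproducts, and $V$ and $V\times V$ are Baire by Lemma~\ref{lem:baire}.

\emph{Separate continuity.} Each $B(\cdot,y)$ is continuous by the definition of $\tau_B$, and $B(x,\cdot)=B(\cdot,x)$ by symmetry. These functions are additive, hence of degree $\le1$.

\emph{Discontinuity.} Let $U,U'$ be neighborhoods of $0$ in $V$. There are finite sets $D,D'\subset V$ with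
\[
U\supset W=\{x:B(x,v)=0\text{ for all }v\in D\},\qquad U'\supset W'=\{y:B(y,v)=0\text{ for all }v\in D'\}.
\]
The subspace $W$ has finite codimension in the infinite dimensional space $V$, so it is infinite dimensional, and there is $x\in W\setminus\operatorname{span}D'$. On $L=\operatorname{span}D'\oplus\mathbb Rx$ take the functional that vanishes on $\operatorname{span}D'$ and equals $1$ at $x$. Interpolation gives $y\in W'$ with $B(y,x)=1$. For every $t\in\mathbb R$ we have $ty\in W'$ and $B(x,ty)=t$, so $B$ is unbounded on $U\times U'$. By Lemma~\ref{lem:bounded}, $B$ is discontinuous at every point, and so it is not a generalized polynomial.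
\end{proof}

Infinite dimension is used only in the last step, and it is needed there: the standard inner product on $\mathbb R^k$ is countably interpolating and continuous.

\section{The transfinite construction}\label{sec:construction}

It remains to find a countably interpolating form in infinite dimension. In Example~\ref{ex:nearmiss} the space $H$ lacks points that represent functionals on $G$. One can adjoin such points to $H$, but then $G$ no longer represents all functionals on the larger space and must be enlarged in turn. With a symmetric form on a single space both enlargements become one step: pass from a space to its direct sum with its algebraic dual. Each step represents all functionals on the old space and creates new vectors on which nothing has been arranged. The way out is that Definition~\ref{def:interp} concerns only countably many vectors at a time. Let $\omega_1$ be the first uncountable ordinal; every countable subset of $\omega_1$ has an upper bound in $\omega_1$. After $\omega_1$ steps, every countable set of vectors has appeared at a stage that is followed by another step.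

For a real vector space $Z$, let $Z^*$ be the space of all linear functionals on $Z$. Every linear functional on a subspace of $Z$ extends to an element of $Z^*$, by extending a basis. By transfinite recursion on $\alpha<\omega_1$ we define an increasing family of real vector spaces $V_\alpha$ with symmetric bilinear forms $B_\alpha$ extending one another.
\begin{itemize}
\item $V_0=\mathbb R$ and $B_0(s,t)=st$.
\item $V_{\alpha+1}=V_\alpha\oplus V_\alpha^*$, where $V_\alpha$ is identified with $V_\alpha\oplus0$, and
\[
B_{\alpha+1}\bigl((v,\varphi),(w,\psi)\bigr)=B_\alpha(v,w)+\varphi(w)+\psi(v).
\]
This form is bilinear and symmetric, and it reduces to $B_\alpha(v,w)$ when $\varphi=\psi=0$.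
\item For a limit ordinal $\lambda$, $V_\lambda=\bigcup_{\alpha<\lambda}V_\alpha$ and $B_\lambda=\bigcup_{\alpha<\lambda}B_\alpha$.
\end{itemize}
For example, $V_1=\mathbb R^2$ with $B_1((s,a),(t,b))=st+at+bs$; the spaces $V_n$, $n<\omega$, have dimension $2^n$; and $V_{\omega+1}=V_\omega\oplus V_\omega^*$ is, as a vector space, the sum $H\oplus G$ of the two spaces of Example~\ref{ex:nearmiss}. Let $V=\bigcup_{\alpha<\omega_1}V_\alpha$ and $B=\bigcup_{\alpha<\omega_1}B_\alpha$. The purpose of the successor step is the identity
\begin{equation}\label{eq:represent}
B\bigl((0,\varphi),v\bigr)=B_{\alpha+1}\bigl((0,\varphi),(v,0)\bigr)=\varphi(v)\qquad(v\in V_\alpha,\ \varphi\in V_\alpha^*).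
\end{equation}

\begin{proof}[Proof of Theorem~\ref{thm:counter}]
Since $V_\alpha\ne0$, we have $V_\alpha^*\ne0$, so the chain $(V_\alpha)$ is strictly increasing and $V$ is infinite dimensional. Let $L\subset V$ be spanned by a countable set $C$ and let $\varphi$ be a linear functional on $L$. Each element of $C$ lies in some $V_\beta$, and these countably many ordinals $\beta$ are bounded by some $\alpha<\omega_1$; so $L\subset V_\alpha$. Extend $\varphi$ to $\tilde\varphi\in V_\alpha^*$ and let $x=(0,\tilde\varphi)\in V_{\alpha+1}$. By \eqref{eq:represent}, $B(x,v)=\varphi(v)$ for all $v\in L$. Thus $B$ is countably interpolating, and Proposition~\ref{prop:reduction} applies.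
\end{proof}

\begin{remark}
No earlier stage $(V_\alpha,\tau_{B_\alpha})$ of the recursion is a counterexample. For $\alpha<\omega$ the form $B_\alpha$ is a finite sum of products of continuous linear functionals: \eqref{eq:represent} and induction show that $B_\alpha$ is nondegenerate, so every functional on the finite dimensional space $V_\alpha$ is $\tau_{B_\alpha}$-continuous. For $\omega\le\alpha<\omega_1$ the space is a countable union of closed proper subspaces, hence not Baire. Indeed, let $\lambda<\omega_1$ be a limit ordinal. Then $V_\lambda$ is the union of the countably many proper subspaces $V_\gamma$, $\gamma<\lambda$, and each is closed: if $w\in V_\beta\setminus V_\gamma$ with $\gamma<\beta<\lambda$, take $\varphi\in V_\beta^*$ vanishing on $V_\gamma$ with $\varphi(w)=1$; by \eqref{eq:represent} the continuous functional $B_\lambda(\cdot,(0,\varphi))$ separates $w$ from $V_\gamma$. At a successor stage $\alpha+1$ with $\alpha\ge\omega$, take a basis of $V_\alpha$ containing a sequence $e_1,e_2,\dots$, with coordinate functionals $e_k^*$. The functionals $(v,\varphi)\mapsto e_k^*(v)=B_{\alpha+1}((v,\varphi),(0,e_k^*))$ are continuous, and the closed proper subspaces $\{(v,\varphi):e_k^*(v)=0\text{ for all }k>n\}$, $n\ge1$, cover $V_{\alpha+1}$.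
\end{remark}

The space $V$ is larger than necessary, because the full dual represents more functionals than the proof uses. The \emph{character} of a topological group is the least cardinality of a neighborhood base at $0$ (taken to be $\aleph_0$ if there is a countable base), and $\mathfrak c$ is the cardinality of $\mathbb R$.

\begin{proposition}\label{prop:small}
The space $V$ in Theorem~\ref{thm:counter} can be chosen of cardinality $\mathfrak c$ and of character at most $\mathfrak c$. Under the continuum hypothesis its character is then exactly $\aleph_1$.
\end{proposition}

\begin{proof}
Modify the successor step. For every pair $(C,c)$, with $C\subset V_\alpha$ countable and linearly independent and $c\colon C\to\mathbb R$, choose one linear functional on $V_\alpha$ extending $c$. Let $\Phi_\alpha\subset V_\alpha^*$ be the span of the chosen functionals, and put $V_{\alpha+1}=V_\alpha\oplus\Phi_\alpha$ with the same formula for $B_{\alpha+1}$. If $|V_\alpha|\le\mathfrak c$, there are at most $\mathfrak c^{\aleph_0}\cdot\mathfrak c^{\aleph_0}=\mathfrak c$ pairs, so $|\Phi_\alpha|\le\mathfrak c$ and $|V_{\alpha+1}|\le\mathfrak c$. Unions of at most $\aleph_1\le\mathfrak c$ sets of cardinality at most $\mathfrak c$ have cardinality at most $\mathfrak c$,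 so $|V|\le\mathfrak c$, and equality holds because $V\supset\mathbb R$.

Each $\Phi_\alpha$ is nonzero (take $C=\{v\}$ and $c(v)=1$), so $V$ is infinite dimensional. Given $L\subset V_\alpha$ spanned by a countable set and a functional $\varphi$ on $L$, let $C$ be a basis of $L$, which is countable, and let $\tilde\varphi\in\Phi_\alpha$ be the functional chosen for $(C,\varphi|_C)$. It agrees with $\varphi$ on $L$, and $(0,\tilde\varphi)$ represents $\varphi$ by \eqref{eq:represent}. So $B$ is countably interpolating and Proposition~\ref{prop:reduction} applies.

The basic neighborhoods of $0$ given by finite sets $D\subset V$ and $\varepsilon=1/k$ form a base of cardinality at most $\mathfrak c$. The character is uncountable, since otherwise $B$ would be continuous by Proposition~\ref{prop:firstcountable}. If $\mathfrak c=\aleph_1$, the character is therefore $\aleph_1$.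
\end{proof}

A Hausdorff topological group of character $\aleph_0$ is metrizable, so $\aleph_1$ is the least value of the character not excluded by Theorem~\ref{thm:KL}(i).

\section{Passing to a metrizable quotient}\label{sec:quotient}

By Lemma~\ref{lem:basic}(c), the top-order differences of a generalized polynomial are governed by continuous homomorphisms into $\mathbb C$. A subgroup without such homomorphisms is therefore invisible to generalized polynomials and can be factored out.

\begin{lemma}\label{lem:constant}
If every continuous homomorphism $N\to\mathbb R$ is trivial, then every generalized polynomial on the topological group $N$ is constant. The hypothesis holds when $N$ is compact.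
\end{lemma}

\begin{proof}
Let $p$ have degree $\le d$ with $d\ge1$. Fix $h_2,\dots,h_d\in N$ and put $q=\Delta_{h_2}\cdots\Delta_{h_d}p$ (so $q=p$ if $d=1$). Then $q$ is continuous of degree $\le1$, so $q-q(0)$ is a continuous homomorphism $N\to\mathbb C$. Its real and imaginary parts are trivial, so $q$ is constant and $\Delta_{h_1}q=0$ for all $h_1\in N$. Thus $p$ has degree $\le d-1$. After $d$ steps, $p$ has degree $\le0$. If $N$ is compact, the image of a continuous homomorphism $N\to\mathbb R$ is a compact subgroup of $\mathbb R$, and it is $\{0\}$ because a subgroup containing $t\ne0$ contains the unbounded set $t\mathbb Z$.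
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:quotient}]
Let $\pi\colon G\to G/N$ be the quotient map. It is a continuous surjective homomorphism onto a topological group, which is Hausdorff because $N$ is closed, and it is open because $\pi^{-1}(\pi(U))=U+N$.

\emph{The function $f$ factors through $\pi$.} For $x\in G$ and $y\in H$, the function $s\mapsto f(x+s,y)$ is a generalized polynomial on $N$ by Lemma~\ref{lem:basic}(b), hence constant by Lemma~\ref{lem:constant}. So there is $g\colon(G/N)\times H\to\mathbb C$ with $f(x,y)=g(\pi(x),y)$.

\emph{The function $g$ is separately generalized polynomial.} For $y\in H$, the function $g(\cdot,y)$ is continuous by the definition of the quotient topology, since $g(\cdot,y)\circ\pi=f(\cdot,y)$. Also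
\[
\bigl(\Delta_{\pi(h_1)}\cdots\Delta_{\pi(h_{d+1})}\,g(\cdot,y)\bigr)\circ\pi=\Delta_{h_1}\cdots\Delta_{h_{d+1}}f(\cdot,y),
\]
and $\pi$ is surjective, so a degree bound for $f(\cdot,y)$ is one for $g(\cdot,y)$. In the other variable, $g(\pi(x),\cdot)=f(x,\cdot)$.

\emph{The group $G/N$ is connected and Baire.} It is connected as a continuous image of $G$. Let $D_1,D_2,\dots$ be dense open subsets of $G/N$. Each $\pi^{-1}(D_n)$ is open, and it is dense: for nonempty open $U\subset G$, the set $\pi(U)$ is open and nonempty, so it meets $D_n$. Hence $\bigcap_n\pi^{-1}(D_n)$ is dense in $G$. Its image under the continuous surjection $\pi$ is dense in $G/N$ and is contained in $\bigcap_nD_n$.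

Since $G/N$ is metrizable, Theorem~\ref{thm:KL}(i) shows that $g$ is a generalized polynomial on $(G/N)\times H$. By Lemma~\ref{lem:basic}(b), so is $f=g\circ(\pi\times\mathrm{id})$ on $G\times H$.
\end{proof}

For the space $V$ of Section~\ref{sec:construction} nothing can be factored out: the continuous homomorphisms $B(\cdot,v)$ separate the points of $V$, so the only subgroup $N$ without nontrivial continuous real homomorphisms is $\{0\}$.

A topological group $G$ is \emph{feathered}, or \emph{almost metrizable}, if it contains a nonempty compact set $K$ of countable character in $G$; that is, there are open sets $U_1,U_2,\dots$ containing $K$ such that every open set containing $K$ contains some $U_n$. A Tychonoff space is \emph{\v{C}ech-complete} if it is a $G_\delta$ subset of its Stone--\v{C}ech compactification.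

\begin{corollary}\label{cor:classes}
Let $G,H$ be connected Baire topological groups, at least one of which is metrizable, or locally compact, or \v{C}ech-complete, or, more generally, feathered. Then every separately generalized polynomial function $f\colon G\times H\to\mathbb C$ is a generalized polynomial.
\end{corollary}

\begin{proof}
Say $G$ has one of these properties. A compact subgroup is closed, so by Theorem~\ref{thm:quotient} it suffices to find a compact subgroup $N$ with $G/N$ metrizable. If $G$ is metrizable, take $N=\{0\}$. If $G$ is locally compact, then, being connected, it is topologically isomorphic to $\mathbb R^k\times K$ with $K$ compact \cite[Theorem 9.14]{HR}; take $N=K$, so that $G/N\cong\mathbb R^k$. By Pasynkov's theorem (see \cite[Section 4.3]{AT}), $G$ is feathered if and only if it has a compact subgroup $N$ with $G/N$ metrizable, and \v{C}ech-complete groups are feathered \cite[Section 4.3]{AT}.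
\end{proof}

\begin{thebibliography}{9}

\bibitem{AT}
Arhangel'skii and Tkachenko, \emph{Topological Groups and Related Structures}.

\bibitem{HR}
Hewitt and Ross, \emph{Abstract Harmonic Analysis I}.

\bibitem{KL}
Gergely Kiss and Mikl\'os Laczkovich, \emph{Separately polynomial functions}, arXiv:2101.03094 (2021).

\end{thebibliography}
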